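\title{Weak Strategyproofness, Efficiency, and Alternatives That Nobody Ranks First}

\begin{abstract}
A social decision scheme maps the weak preferences of $n$ voters over $m$ alternatives to a lottery over the alternatives. We ask whether every scheme that is weakly strategyproof and ex post efficient must put all probability on alternatives that some voter ranks first. The answer depends on $m$. For $m=3$ and $n\ge 2$ it is yes. For all $m\ge 4$ and $n\ge 3$ it is no: for every $\varepsilon\in(0,1)$ we construct such a scheme that gives probability $\varepsilon$ to an alternative ranked first by nobody.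
\end{abstract}

\section{Introduction}\label{sec:intro}

When voters disagree, a lottery can choose between their favorites, or it can put weight on a compromise that nobody ranks first and nobody ranks last. This paper determines when the second option is compatible with two mild requirements, one of efficiency and one of resistance to manipulation.

\subsection{The model}

Let $N=\{1,\dots,n\}$ be a set of voters and $A$ a finite set of $m$ alternatives. A \emph{weak preference relation} is a complete and transitive binary relation $\succsim$ on $A$; its strict part is $\succ$ and its symmetric part is $\sim$. Let $\mathcal R$ be the set of all weak preference relations on $A$. A \emph{profile} is a tuple $R=(\succsim_1,\dots,\succsim_n)\in\mathcal R^N$, and two profiles are \emph{$i$-variants} if they differ only in the preference relation of voter $i$. The \emph{top set} of voter $i$ and the set of all top-ranked alternatives are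
\[
T_i(R)=\{y\in A: y\succsim_i z\text{ for all }z\in A\},\qquad T(R)=\bigcup_{i\in N}T_i(R).
\]
A \emph{lottery} is a probability distribution $p$ on $A$, and $p(X)=\sum_{y\in X}p(y)$ for $X\subseteq A$. We identify an alternative with the lottery that selects it with probability one, so that $\frac12a+\frac12b$ denotes a lottery. A \emph{social decision scheme} (SDS) is a function $f$ that maps each profile $R\in\mathcal R^N$ to a lottery $f(R)$. We write $f(R,X)$ for the probability that $f(R)$ assigns to $X$, and $f(R,y)$ for $f(R,\{y\})$.

An alternative $z$ is \emph{Pareto-dominated}, or just \emph{dominated}, in $R$ if some $y\in A$ satisfies $y\succsim_j z$ for all $j\in N$ and $y\succ_j z$ for some $j\in N$; then $y$ \emph{dominates} $z$. An SDS $f$ is \emph{ex post efficient} if $f(R,z)=0$ whenever $z$ is dominated in $R$.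

A utility function $u\colon A\to\mathbb R$ is \emph{consistent} with $\succsim_i$ if $u(y)\ge u(z)\iff y\succsim_i z$. Voter $i$ \emph{strictly prefers} the lottery $p$ to the lottery $q$, written $p\succ_i q$, if $\sum_y p(y)u(y)>\sum_y q(y)u(y)$ for every $u$ consistent with $\succsim_i$. An SDS $f$ is \emph{weakly strategyproof} if there are no voter $i$ and $i$-variants $R,R'$ with $f(R')\succ_i f(R)$, where $\succ_i$ refers to the preference relation of $i$ in $R$, her true one. Only those misreports are forbidden that pay off whatever the intensities of the voter's preferences are.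

\subsection{The question and the answer}

The following question comes from the work of Brandt and Lederer~\cite{BL}.

\begin{quote}
\emph{Is it true for all $m\ge3$ and $n\ge3$ that every weakly strategyproof and ex post efficient SDS $f$ on $\mathcal R^N$ satisfies $f(R,T(R))=1$ for all $R\in\mathcal R^N$?}
\end{quote}

If $T(R)=\{a\}$, every voter strictly prefers $a$ to everything else, and efficiency alone gives $f(R,a)=1$. The first profile where something has to be decided has two voters with $a\succ_1x\succ_1b$ and $b\succ_2x\succ_2a$. Here $x$ is not dominated, so efficiency permits weight on $x$, and any obstruction has to come from the incentives at other profiles.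

Two known results, which we recall for motivation and do not use, suggest a positive answer. First, \emph{random serial dictatorship} is ex post efficient and weakly strategyproof on $\mathcal R^N$. This SDS orders the voters uniformly at random; each voter in turn restricts the current set of alternatives, initially $A$, to her most preferred ones within it; the winner is drawn uniformly from the set that remains. The winner lies in the top set of the first voter, hence in $T(R)$. Second, call an SDS \emph{even-chance} if $f(R)$ is always the uniform distribution on its support. For $m\ge3$ and $n\ge3$, every ex post efficient and weakly strategyproof even-chance SDS on $\mathcal R^N$ is dictatorial or bidictatorial: there is a voter $i$ with $f(R,T_i(R))=1$ for all $R$, or there are distinct voters $i,j$ with $f(R,T_i(R)\cup T_j(R))=1$ for all $R$. For even-chance schemes the answer is therefore yes. In general it is no.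

\begin{theorem}\label{thm:four}
Let $m\ge4$, $n\ge3$ and $\varepsilon\in(0,1)$. There are an ex post efficient and weakly strategyproof SDS $f$ on $\mathcal R^N$, a profile $R^*$ and an alternative $x\notin T(R^*)$ with $f(R^*,x)=\varepsilon$. In particular $f(R^*,T(R^*))<1$, and the probability outside the top-ranked alternatives can be arbitrarily close to $1$.
\end{theorem}

\begin{theorem}\label{thm:three}
Let $m=3$ and $n\ge2$. Every ex post efficient and weakly strategyproof SDS $f$ on $\mathcal R^N$ satisfies $f(R,T(R))=1$ for all $R\in\mathcal R^N$.
\end{theorem}

\begin{corollary}\label{cor:answer}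
Let $m\ge3$ and $n\ge3$. All ex post efficient and weakly strategyproof SDSs on $\mathcal R^N$ satisfy $f(R,T(R))=1$ for all $R$ if and only if $m=3$.
\end{corollary}

We prove Theorem~\ref{thm:three} first, in Section~\ref{sec:three}, because its proof shows what a counterexample has to exploit. With three alternatives, each coalition $S$ of voters turns out to have a fixed share $\mu(S)$ of the probability, which it can secure for a common favorite, and $\mu(S)+\mu(N\setminus S)=1$. An alternative outside $T(R)$ leaves room for only two favorites, and their shares exhaust the probability. With four alternatives there can be three favorites, and nothing forces the shares of three single voters to add up to $1$. The scheme of Section~\ref{sec:four} gives each of them $(1-\varepsilon)/3$ and hands the remainder to a compromise.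

\section{Comparing lotteries through upper sets}\label{sec:upper}

The relation $p\succ_i q$ quantifies over all utility functions. It can be tested on finitely many sets. An \emph{upper set} of $\succsim_i$ is a nonempty set $U\subseteq A$ such that $y\in U$ and $z\succsim_i y$ imply $z\in U$. If $C_1,\dots,C_r$ are the indifference classes of $\succsim_i$ from best to worst, the upper sets are $U_s=C_1\cup\dots\cup C_s$ for $s=1,\dots,r$. The smallest is the top set, which is contained in all others, and the largest is $A$.

\begin{lemma}\label{lem:upper}
We have $p\succ_i q$ if and only if $p(U)\ge q(U)$ for all upper sets $U$ of $\succsim_i$, with strict inequality for at least one.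
\end{lemma}

\begin{proof}
A function $u$ is consistent with $\succsim_i$ exactly if it has a constant value $u_s$ on each class $C_s$ and $u_1>\dots>u_r$. Put $g_s=u_s-u_{s+1}$. Substituting $u_s=u_r+\sum_{t=s}^{r-1}g_t$ gives $\sum_yp(y)u(y)=u_r+\sum_{t<r}g_t\,p(U_t)$, and hence
\[
\sum_y p(y)u(y)-\sum_yq(y)u(y)=\sum_{t<r}g_t\,\delta_t,\qquad \delta_t=p(U_t)-q(U_t).
\]
The gaps $g_t$ are arbitrary positive numbers. If all $\delta_t$ are nonnegative and one is positive, the sum is positive for every $u$. If all $\delta_t$ vanish, the sum is zero. If some $\delta_t$ is negative, the sum is negative when $g_t$ is large and the other gaps equal $1$.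
\end{proof}

Let $R,R'$ be $i$-variants, with $\succsim_i$ the preference in $R$. By the lemma, the move from $R$ to $R'$ is not a manipulation exactly if one of the following holds:
\begin{itemize}
\item some upper set loses: $f(R,U)>f(R',U)$ for some upper set $U$ of $\succsim_i$;
\item no upper set gains: $f(R,U)\ge f(R',U)$ for all upper sets $U$ of $\succsim_i$.
\end{itemize}
The first alternative is what makes the axiom weak: a small loss on one upper set excuses arbitrary gains on the others. A voter with many indifference classes is therefore easy to deter. The opposite case is a \emph{dichotomous} voter, one with exactly two indifference classes, whose only upper sets are her top set and $A$. For her the axiom is a plain inequality.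

\begin{corollary}\label{cor:dich}
Let $f$ be weakly strategyproof and let $R,R'$ be $i$-variants such that $i$ is dichotomous in $R$. Then $f(R,T_i(R))\ge f(R',T_i(R))$.
\end{corollary}

For $A=\{y,z,w\}$ we write $yzw$ for $y\succ z\succ w$, $(yw)z$ for $y\sim w\succ z$, and $z(yw)$ for $z\succ y\sim w$. The next example shows how much room the axiom leaves when dichotomous voters are excluded.

\begin{example}\label{ex:strict}
Let $n=2$ and $A=\{a,b,x\}$, and admit only preferences without ties. Fix $0<\varepsilon<\frac12$. Let $g$ select the top alternative of each voter with probability $\frac12$, except at the profile $R^\circ=(axb,\,bxa)$, where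
\[
g(R^\circ)=\tfrac{1-\varepsilon}2\,a+\tfrac{1-\varepsilon}2\,b+\varepsilon x .
\]
A unique top alternative of a voter is never dominated, and $x$ is not dominated in $R^\circ$, so $g$ is ex post efficient. A misreport between two profiles other than $R^\circ$ replaces the voter's own top by another alternative or changes nothing, so no upper set gains. For the remaining misreports we may by symmetry consider voter $1$, with voter $2$ reporting $bxa$. If she leaves $R^\circ$ by reporting $abx$, the probability of $\{a,x\}$ falls from $\frac{1+\varepsilon}2$ to $\frac12$; if she reports $x$ or $b$ as top, that of $\{a\}$ falls from $\frac{1-\varepsilon}2$ to $0$. If she enters $R^\circ$, the probability of her true top falls: from $\frac12$ to $\frac{1-\varepsilon}2$ for $a$, from $\frac12$ to $\varepsilon$ for $x$, from $1$ to $\frac{1-\varepsilon}2$ for $b$. So $g$ is weakly strategyproof on preferences without ties, and $g(R^\circ,x)>0$.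
\end{example}

Thus Theorem~\ref{thm:three} fails without ties, and by that theorem $g$ has no efficient and weakly strategyproof extension to $\mathcal R^N$.

\section{Three alternatives}\label{sec:three}

Throughout this section $m=3$, $n\ge2$, and $f$ is an ex post efficient and weakly strategyproof SDS on $\mathcal R^N$. A \emph{coalition} is a set $S$ with $\emptyset\ne S\subsetneq N$, and $S^c=N\setminus S$.

\subsection{Contests and shares}

Efficiency and strategyproofness interact when one of the three alternatives is dominated. The lottery then has one degree of freedom, and any change of it is a strict gain or a strict loss.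

\begin{lemma}\label{lem:freeze}
Let $A=\{y,z,w\}$ and let $R,R'$ be $i$-variants with $f(R,w)=f(R',w)=0$. If voter $i$ strictly prefers $y$ to $z$ in both profiles, then $f(R)=f(R')$.
\end{lemma}

\begin{proof}
Both lotteries are supported on $\{y,z\}$, so for every utility function $u$ the expected utility of $f(R')$ exceeds that of $f(R)$ by $(f(R',y)-f(R,y))(u(y)-u(z))$. If $f(R',y)>f(R,y)$, voter $i$ manipulates at $R$ by moving to $R'$. If $f(R',y)<f(R,y)$, she manipulates at $R'$ by moving to $R$.
\end{proof}

This suggests measuring the power of a coalition on profiles where the third alternative is out of the way. For a coalition $S$ and $A=\{y,z,w\}$, the \emph{contest} $P(S;y,z)$ is the profile in which the voters of $S$ report $yzw$ and those of $S^c$ report $zyw$. The \emph{share} of $S$ in this contest is $\mu_{yz}(S)=f(P(S;y,z),y)$. Since $w$ is dominated and $P(S;y,z)=P(S^c;z,y)$,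
\begin{equation}\label{eq:shares}
f(P(S;y,z),z)=1-\mu_{yz}(S)=\mu_{zy}(S^c).
\end{equation}
The voters of $S$ can raise $w$ to the level of $y$ without changing the outcome.

\begin{lemma}\label{lem:raise}
Let $P_1$ be the profile in which the voters of $S$ report $(yw)z$ and those of $S^c$ report $zyw$. Then $f(P_1)=f(P(S;y,z))$.
\end{lemma}

\begin{proof}
Starting from $P(S;y,z)$, change the voters of $S$ one at a time from $yzw$ to $(yw)z$. In every profile on the way, all voters have $y\succsim w$ and the voters of $S^c\ne\emptyset$ have $y\succ w$, so $w$ has probability $0$. The voter who changes has $y\succ z$ before and after. Lemma~\ref{lem:freeze} applies at each step.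
\end{proof}

\subsection{Two voters and one compromise}\label{sec:twovoters}

We can now see what decides the fate of $x$ at the profile $R^\circ=(axb,\,bxa)$ of Example~\ref{ex:strict}. Let $n=2$. A voter $2$ with true preference $(xb)a$ is dichotomous and must not gain by reporting $bxa$. By Corollary~\ref{cor:dich} the probability of $\{b,x\}$ at $(axb,(xb)a)$ is at least that at $R^\circ$, so with Lemma~\ref{lem:raise} and \eqref{eq:shares},
\[
f(R^\circ,a)\ge f\bigl((axb,(xb)a),a\bigr)=f(P(\{2\};x,a),a)=\mu_{ax}(\{1\}).
\]
A voter $1$ with true preference $(xa)b$ must not gain by reporting $axb$, so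
\[
f(R^\circ,b)\ge f\bigl(((xa)b,bxa),b\bigr)=f(P(\{1\};x,b),b)=1-\mu_{xb}(\{1\}).
\]
Adding the two bounds gives $f(R^\circ,x)\le\mu_{xb}(\{1\})-\mu_{ax}(\{1\})$. The compromise can receive weight only if voter $1$ is stronger when she backs $x$ against $b$ than when she backs $a$ against $x$. Neither axiom mentions symmetry between alternatives, so this has to be ruled out by an argument.

\subsection{Shares do not depend on the alternatives}

\begin{lemma}\label{lem:neutral}
For each coalition $S$, the number $\mu_{yz}(S)$ is the same for all six ordered pairs $(y,z)$ of distinct alternatives. Denoting it by $\mu(S)$, we have $\mu(S)+\mu(S^c)=1$.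
\end{lemma}

\begin{proof}
Let $A=\{y,z,w\}$ and $P=P(S;y,z)$. To compare $P$ with $P(S;w,z)$ we use the profile $X$ in which $S$ reports $(yw)z$ and $S^c$ reports $z(yw)$; it is symmetric in $y$ and $w$. In $X$ no alternative is dominated, so Lemma~\ref{lem:freeze} cannot reach it. But all voters in $X$ are dichotomous, and we can bound $f(X,z)$ from both sides by two neighbors $Y$ and $Z$ of $X$ in which $w$ is still dominated. Fix $i\in S$ and $j\in S^c$ and consider the following profiles.
\[
\begin{array}{c|cccc}
 & i & S\setminus\{i\} & j & S^c\setminus\{j\}\\ \hline
P   & yzw   & yzw   & zyw   & zyw\\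
P_1 & (yw)z & (yw)z & zyw   & zyw\\
Y   & ywz   & (yw)z & z(yw) & z(yw)\\
Z   & (yw)z & (yw)z & zyw   & z(yw)\\
X   & (yw)z & (yw)z & z(yw) & z(yw)
\end{array}
\]
By Lemma~\ref{lem:raise}, $f(P_1)=f(P)$. To go from $P_1$ to $Y$, first change voter $i$ to $ywz$ and then change the voters of $S^c$ one at a time to $z(yw)$. All voters have $y\succsim w$ throughout; the preference is strict for the voters of $S^c$ during the first change and for $i$ afterwards. To go from $P_1$ to $Z$, change the voters of $S^c\setminus\{j\}$ one at a time to $z(yw)$; now $j$ has $y\succ w$ throughout. On both paths $y$ dominates $w$, and no change reverses or weakens a strict preference between $y$ and $z$. Lemma~\ref{lem:freeze} gives $f(Y)=f(Z)=f(P)$.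

The profiles $X$ and $Y$ are $i$-variants, and the top set of $i$ in $X$ is $\{y,w\}$. Corollary~\ref{cor:dich} gives $f(X,\{y,w\})\ge f(Y,\{y,w\})$, that is, $f(X,z)\le f(Y,z)=f(P,z)$. The profiles $X$ and $Z$ are $j$-variants, and the top set of $j$ in $X$ is $\{z\}$, so $f(X,z)\ge f(Z,z)=f(P,z)$. Hence $f(X,z)=f(P(S;y,z),z)$. Exchanging the names $y$ and $w$ leaves $X$ unchanged and gives $f(X,z)=f(P(S;w,z),z)$. By \eqref{eq:shares},
\[
\mu_{yz}(S)=\mu_{wz}(S):
\]
the first index can be replaced by the third alternative. This holds for every coalition and every naming of the alternatives, so $\mu_{zy}(S^c)=\mu_{wy}(S^c)$, which by \eqref{eq:shares} reads $\mu_{yz}(S)=\mu_{yw}(S)$: the second index can be replaced as well. With $A=\{a,b,x\}$, alternating the two moves runs through $(a,b)$, $(x,b)$, $(x,a)$, $(b,a)$, $(b,x)$, $(a,x)$, which are all six pairs. The identity $\mu(S)+\mu(S^c)=1$ is now \eqref{eq:shares}.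
\end{proof}

\subsection{Profiles with two unique tops}

The shares govern every profile in which a coalition backs $a$ and its complement backs $b$, whatever the voters say below the top.

\begin{lemma}\label{lem:twotops}
Let $A=\{a,b,x\}$, let $S$ be a coalition, and let $T_i(R)=\{a\}$ for $i\in S$ and $T_i(R)=\{b\}$ for $i\in S^c$. Then $f(R)=\mu(S)\,a+\mu(S^c)\,b$; in particular $f(R,x)=0$.
\end{lemma}

\begin{proof}
A voter in $S$ reports $axb$, $abx$ or $a(bx)$, and a voter in $S^c$ reports $bxa$, $bax$ or $b(ax)$. We use induction on the number $t$ of voters who report neither $axb$ nor $bxa$. The base case is the profile most favorable to $x$.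

\emph{The case $t=0$.} This is the computation of Section~\ref{sec:twovoters} for coalitions. Change the voters of $S^c$ one at a time from $bxa$ to $(xb)a$. After her change a voter is dichotomous with top set $\{b,x\}$, so by Corollary~\ref{cor:dich} the change does not decrease the probability of $\{b,x\}$ and does not increase that of $a$. In the final profile $S^c$ reports $(xb)a$ and $S$ reports $axb$. By Lemma~\ref{lem:raise} for the coalition $S^c$ with $(y,z,w)=(x,a,b)$, its lottery is $f(P(S^c;x,a))$, which gives $a$ the probability $1-\mu(S^c)=\mu(S)$. Hence $f(R,a)\ge\mu(S)$. Exchanging $a$ with $b$ and $S$ with $S^c$ gives $f(R,b)\ge\mu(S^c)$. The two lower bounds add up to $1$, so both are equalities.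

\emph{The case $t>0$.} By the same symmetry we may assume that some $i\in S$ reports $abx$ or $a(bx)$ in $R$. Let $R'$ be the $i$-variant of $R$ in which $i$ reports $axb$. Put $p=f(R)$, $q=f(R')$ and $\mu=\mu(S)$. By induction $q=\mu a+(1-\mu)b$. The upper sets of $axb$ are $\{a\}$, $\{a,x\}$ and $A$, and $q(a)=q(\{a,x\})=\mu$. Voter $i$ must not gain by moving from $R'$ to $R$, so by Lemma~\ref{lem:upper}
\begin{equation}\label{eq:nogain}
p(a)\ge\mu\ \text{ implies }\ p(a)=p(\{a,x\})=\mu;
\end{equation}
otherwise $p(\{a,x\})>\mu$ and $p(a)\ge\mu$ would make $p$ strictly better than $q$ under $axb$. In particular $p(a)\le\mu$. Now use that $i$ must not gain by moving from $R$ to $R'$. If she reports $abx$ in $R$, then $q(a)\ge p(a)$ and $q(\{a,b\})=1\ge p(\{a,b\})$, so both inequalities must be equalities; in particular $p(a)=\mu$. If she reports $a(bx)$ in $R$, she is dichotomous, and Corollary~\ref{cor:dich} gives $p(a)\ge q(a)=\mu$. In both cases \eqref{eq:nogain} yields $p(a)=\mu$ and $p(x)=0$, so $p=q$.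
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:three}]
Let $R$ be a profile. If $T(R)=A$ there is nothing to prove, and if $T(R)=\{a\}$ then $a$ dominates the other alternatives. Let $T(R)=\{a,b\}$ and $A=\{a,b,x\}$. Each voter has top set $\{a\}$, $\{b\}$ or $\{a,b\}$, and in the last case she reports $(ab)x$. Change the voters who report $(ab)x$ one at a time to $abx$. Before her change such a voter is dichotomous with top set $\{a,b\}$, so by Corollary~\ref{cor:dich} the change does not increase the probability of $\{a,b\}$ and does not decrease that of $x$. In the final profile $R''$ every voter has unique top $a$ or unique top $b$. If all voters have the same top, $x$ is dominated in $R''$; otherwise Lemma~\ref{lem:twotops} applies. In both cases $f(R,x)\le f(R'',x)=0$.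
\end{proof}

\section{Four or more alternatives}\label{sec:four}

Let $n\ge3$, fix $x\in A$ and $\varepsilon\in(0,1)$. We construct an SDS of the form
\[
f=(1-\varepsilon)\,d+\varepsilon\,h .
\]
The part $d$ randomizes over serial dictatorships. It never rewards a misreport, and it punishes certain misreports by a strict loss on the top set. The part $h$ selects the compromise $x$ on a set $\mathcal Q$ of profiles and follows a fallback rule elsewhere. Voters $1,2,3$ drive the construction; the others only break ties. When $R,R'$ are $i$-variants we write $T_i=T_i(R)$ and $T_i'=T_i(R')$, and $T_j=T_j(R)=T_j(R')$ for $j\ne i$; the symbol $\succsim_i$ and all upper sets refer to the preference of $i$ in $R$.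

\subsection{Serial dictatorships}

For $\emptyset\ne B\subseteq A$ let $\max_iB$ be the set of $\succsim_i$-best elements of $B$. Note that $\max_iA=T_i$, and that $\max_iB=B\cap T_i$ whenever $B\cap T_i\neq\emptyset$. Fix a linear order $\rhd$ on $A$. For an order $\tau=(t_1,\dots,t_n)$ of the voters, put $B_0=B$ and $B_s=\max_{t_s}B_{s-1}$ for $s=1,\dots,n$, and let $\mathrm{SD}_\tau(B,R)$ be the $\rhd$-first element of $B_n$. The outcome lies in each of the sets $B_0\supseteq B_1\supseteq\dots\supseteq B_n$.

\begin{lemma}\label{lem:sdsp}
If $R,R'$ are $i$-variants, then $\mathrm{SD}_\tau(B,R)\succsim_i \mathrm{SD}_\tau(B,R')$. Hence every upper set of $\succsim_i$ that contains $\mathrm{SD}_\tau(B,R')$ contains $\mathrm{SD}_\tau(B,R)$.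
\end{lemma}

\begin{proof}
Let $i=t_s$. The set $B_{s-1}$ that $i$ faces is the same in both profiles. The outcome for $R$ lies in $\max_iB_{s-1}$ and the outcome for $R'$ lies in $B_{s-1}$.
\end{proof}

\begin{lemma}\label{lem:sdeff}
The alternative $\mathrm{SD}_\tau(B,R)$ is not dominated in $R$ if $B=A$, or if $B=T_i(R)\cap T_j(R)\ne\emptyset$ for two voters $i,j$.
\end{lemma}

\begin{proof}
Suppose $y$ dominates the outcome $o$. Then $y\in B_0$: this is trivial for $B=A$, and in the other case $y\succsim_io\in T_i(R)$ and $y\succsim_jo\in T_j(R)$. If $y\in B_{s-1}$, then $y\succsim_{t_s}o\in B_s=\max_{t_s}B_{s-1}$ gives $y\in B_s$, so $y$ lies in all sets $B_s$. Some voter $t_s$ has $y\succ_{t_s}o$. Since $y\in B_{s-1}$, this contradicts $o\in\max_{t_s}B_{s-1}$.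
\end{proof}

All orders that we use consist of a permutation $\pi$ of $1,2,3$ followed by $4,\dots,n$, and we write $\mathrm{SD}_\pi$ for $\mathrm{SD}_{(\pi,4,\dots,n)}$. Define
\[
d(R)=\frac16\sum_\pi \mathrm{SD}_\pi(A,R),
\]
where $\pi$ ranges over the six permutations of $1,2,3$. By Lemma~\ref{lem:sdsp}, for all $i$-variants $R,R'$,
\begin{equation}\label{eq:d}
d(R,U)\ge d(R',U)\quad\text{for all upper sets $U$ of $\succsim_i$.}
\end{equation}

\subsection{What the compromise forces}

The target is a profile $R^*$ in which voters $1,2,3$ have distinct unique tops $a_1,a_2,a_3$, all different from $x$, and each ranks $x$ alone in second place. We want $h(R^*)=x$. As in Section~\ref{sec:three}, dichotomous voters impose the binding constraints. If $i$ is dichotomous in $R$ and $d(R,T_i)=d(R',T_i)$, then $d$ does not deter the move to $R'$, and Corollary~\ref{cor:dich} requires $h(R,T_i)\ge h(R',T_i)$. We apply this twice, keeping voters $2$ and $3$ as in $R^*$.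

First let voter $1$ be dichotomous with top set $T_1=\{a_1,x\}$, and let her move to $R^*$. In both profiles $d$ gives $T_1$ probability $\frac13$, from the two orders in which she is first. Since $h(R^*)=x\in T_1$, we need $h(R,T_1)=1$. The simplest way is to keep selecting $x$ when one of the three voters raises $x$ into her top set. This leads to the following region.

\begin{definition}\label{def:Q}
Let $\mathcal Q$ be the set of profiles $R$ such that
\begin{itemize}
\item[(Q1)] the sets $T_1(R),T_2(R),T_3(R)$ are pairwise disjoint, and
\item[(Q2)] each $i\in\{1,2,3\}$ with $x\notin T_i(R)$ has a unique top, $T_i(R)=\{a_i\}$, and $x\succ_iy$ for all $y\notin\{a_i,x\}$.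
\end{itemize}
\end{definition}

By (Q1), $x$ lies in at most one of the three top sets. A voter as in (Q2) has $x$ as her unique best alternative in every set that contains $x$ but not $a_i$.

Next let voter $1$ be dichotomous with top set $T_1=\{x,a_3\}$. This profile $R$ violates (Q1). If she reports $x$ as her unique top, the resulting profile $R'$ lies in $\mathcal Q$. In both profiles $d$ gives $T_1$ probability $\frac23$, because the orders that begin with voter $1$ or $3$ end in $T_1$ and those that begin with voter $2$ end in $a_2$. So we need $h(R,T_1)\ge h(R',T_1)=1$. The obvious fallback $h=d$ outside $\mathcal Q$ gives only $\frac23$ and is manipulable. The fallback must deny voter $2$ her favorite at a profile where voters $1$ and $3$ share a top alternative. We therefore let each of the three voters be first dictator with probability $\frac13$, but confine her to the common top alternatives of the other two if there are any.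

\begin{definition}\label{def:rule}
For $k\in\{1,2,3\}$ let $i<j$ be the other two elements of $\{1,2,3\}$. Put
\[
B_k(R)=\begin{cases}T_i(R)\cap T_j(R)&\text{if this set is nonempty,}\\ A&\text{otherwise,}\end{cases}
\qquad h_k(R)=\mathrm{SD}_{(k,i,j)}(B_k(R),R),
\]
and $\bar h=\frac13(h_1+h_2+h_3)$. Let $h(R)=x$ if $R\in\mathcal Q$ and $h(R)=\bar h(R)$ otherwise, and let $f=(1-\varepsilon)d+\varepsilon h$.
\end{definition}

From now on $i,j,k$ denote the voters $1,2,3$ in any order. In $h_k$ voter $k$ moves first; the arguments below cover both possibilities for the second mover, so they are symmetric in the names. We use constantly that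
\begin{equation}\label{eq:hk}
h_k(R)\in T_i(R)\cap T_j(R)\ \text{ if } T_i(R)\cap T_j(R)\neq\emptyset,\qquad h_k(R)\in T_k(R)\ \text{ otherwise.}
\end{equation}

\begin{example}\label{ex:shares}
Let voters $1,2,3$ have unique tops $a_1,a_2,a_3$. If these are distinct, \eqref{eq:hk} gives $\bar h(R)=\frac13(a_1+a_2+a_3)$. If $a_i=a_j\ne a_k$, it gives $h_k(R)=a_i$, $h_i(R)=a_i$ and $h_j(R)=a_j$, so $\bar h(R)=a_i$ is the choice of the majority; as $R\notin\mathcal Q$, we get $f(R,a_k)=\frac{1-\varepsilon}3$ and $f(R,a_i)=\frac{2+\varepsilon}3$. In the language of Section~\ref{sec:three}, a single voter has share $\frac{1-\varepsilon}3$ against the other two. Three such shares leave $\varepsilon$ unclaimed, and this is what $x$ receives at $R^*$.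
\end{example}

The confinement to $T_i\cap T_j$ has a price: a voter can create a common top alternative by lying.

\begin{example}\label{ex:needd}
Let $a,b,c$ be distinct, let voter $1$ rank $a\succ c\succ b$ above all other alternatives, and let $T_2=\{b,c\}$ and $T_3=\{b\}$. Then $h_1(R)=b$, $h_3(R)=b$, and $h_2(R)=c$, because voter $1$ picks $c$ from $T_2$. If voter $1$ reports $c$ as unique top, then $h_1$ and $h_2$ do not change, but $B_3(R')=\{c\}$. So $\bar h$ moves from $\frac23b+\frac13c$ to $\frac13b+\frac23c$, which voter $1$ strictly prefers. Both profiles violate (Q1), so $h$ itself is not weakly strategyproof, and the construction fails for $\varepsilon=1$. For $\varepsilon<1$ the misreport is deterred by $d$, since $d(R,a)=\frac13$ and $d(R',a)=0$.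
\end{example}

\subsection{Efficiency}

\begin{proposition}\label{prop:eff}
The SDS $f$ is ex post efficient.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:sdeff}, $d$ and $\bar h$ put no probability on dominated alternatives. It remains to show that $x$ is not dominated in any $R\in\mathcal Q$. By (Q1) there are two voters $j,k\in\{1,2,3\}$ whose top sets do not contain $x$. If $y\ne x$ dominated $x$, then $y\succsim_jx$ and $y\succsim_kx$, so (Q2) would give $y=a_j$ and $y=a_k$, contradicting (Q1).
\end{proof}

\subsection{The fallback rule and the boundary of $\mathcal Q$}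

Three lemmas treat a misreport of a voter $i\in\{1,2,3\}$ outside $\mathcal Q$, out of $\mathcal Q$, and into $\mathcal Q$. The first says that Example~\ref{ex:needd} is typical: the only way to profit from $\bar h$ is to create an intersection of top sets, and then $d$ imposes a loss on the true top set that $\bar h$ does not repair.

\begin{lemma}\label{lem:outside}
Let $i\in\{1,2,3\}$ and let $R,R'$ be $i$-variants. Then at least one of the following holds:
\begin{itemize}
\item[(a)] $\bar h(R,U)\ge\bar h(R',U)$ for all upper sets $U$ of $\succsim_i$;
\item[(b)] $d(R,T_i)>d(R',T_i)$ and $\bar h(R,T_i)\ge\bar h(R',T_i)$.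
\end{itemize}
\end{lemma}

\begin{proof}
The set $B_i$ depends only on $T_j\cap T_k$, so Lemma~\ref{lem:sdsp} gives
\begin{equation}\label{eq:hi}
h_i(R)\succsim_ih_i(R').
\end{equation}

Suppose first that no new intersection is created: for each $\ell\in\{j,k\}$, either $T_i\cap T_\ell\neq\emptyset$ or $T_i'\cap T_\ell=\emptyset$. Consider $h_k$. If $T_i\cap T_j\ne\emptyset$, then $h_k(R)\in T_i$ by \eqref{eq:hk}, so $h_k(R)\succsim_ih_k(R')$. If $T_i\cap T_j=\emptyset$, then $T_i'\cap T_j=\emptyset$, so $B_k(R)=B_k(R')=A$, and Lemma~\ref{lem:sdsp} gives the same conclusion. Exchanging $j$ and $k$ gives $h_j(R)\succsim_ih_j(R')$. Together with \eqref{eq:hi} this proves (a).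

Otherwise, name the other two voters so that $T_i\cap T_j=\emptyset\ne T_i'\cap T_j$. We prove (b). For $\pi=(i,j,k)$, the outcome $\mathrm{SD}_\pi(A,R)$ lies in $T_i$, whereas $\mathrm{SD}_\pi(A,R')$ lies in $\max_jT_i'=T_i'\cap T_j$, which is disjoint from $T_i$. For each of the other five permutations, Lemma~\ref{lem:sdsp} shows that the outcome for $R$ lies in $T_i$ whenever the outcome for $R'$ does. Hence $d(R,T_i)\ge d(R',T_i)+\frac16$. For $\bar h$ we show that each component satisfies $h_\ell(R)\in T_i$ or $h_\ell(R')\notin T_i$.
\begin{itemize}
\item For $h_i$ this follows from \eqref{eq:hi}.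
\item For $h_k$, \eqref{eq:hk} gives $h_k(R')\in T_i'\cap T_j$, so $h_k(R')\notin T_i$.
\item For $h_j$: if $T_i\cap T_k\ne\emptyset$, then $h_j(R)\in T_i$. If $T_i\cap T_k=\emptyset$, then $T_i$ is disjoint from both $T_j$ and $T_k$, and \eqref{eq:hk} puts $h_j(R')$ in $T_k$ (if $T_i'\cap T_k\ne\emptyset$) or in $T_j$ (if not). So $h_j(R')\notin T_i$.
\end{itemize}
Thus $\bar h(R,T_i)\ge\bar h(R',T_i)$.
\end{proof}

Now consider a voter in $\mathcal Q$ for whom $x$ is the second choice. She would profit from $h$ by leaving $\mathcal Q$ only if the fallback returned a mixture of $a_i$ and $x$ with positive weight on $a_i$. The fallback never does.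

\begin{lemma}\label{lem:leave}
Let $R\in\mathcal Q$ and $i\in\{1,2,3\}$ with $x\notin T_i$, and put $U=\{a_i,x\}$. If $R'$ is an $i$-variant of $R$ with $\bar h(R',U)=1$, then $\bar h(R')=x$.
\end{lemma}

\begin{proof}
By assumption $h_i(R'),h_j(R'),h_k(R')\in U$. By (Q1) we can name the other two voters so that $x\notin T_k$. Then $T_k=\{a_k\}$ by (Q2), and $a_k\notin U$ because $a_k\ne x$ and $a_k\neq a_i$. Also $a_i\notin T_j$, so $T_j\cap U\subseteq\{x\}$.

\emph{The component $h_k$.} If $T_i'\cap T_j$ were empty, \eqref{eq:hk} would give $h_k(R')=a_k\notin U$. So $h_k(R')\in T_i'\cap T_j\cap U\subseteq\{x\}$. Hence $h_k(R')=x$, and $x\in T_i'\cap T_j$.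

\emph{The component $h_j$.} If $T_i'\cap T_k$ were nonempty, it would equal $\{a_k\}$, and \eqref{eq:hk} would give $h_j(R')=a_k\notin U$. So $a_k\notin T_i'$, and $h_j(R')\in T_j\cap U=\{x\}$.

\emph{The component $h_i$.} Since $T_j\cap T_k=\emptyset$, we have $B_i(R')=A$, and voter $i$ leaves the set $T_i'$, which contains $x$ but not $a_k$. If $k$ moves next, she leaves $\{x\}$. If $j$ moves next, she leaves $T_i'\cap T_j$, which still contains $x$ but not $a_k$, and then $k$ leaves $\{x\}$. So $h_i(R')=x$.
\end{proof}

Finally consider a voter who can enter $\mathcal Q$. If $x$ is among her top alternatives, entering gives her a best outcome in $h$, so the fallback has to do so already. This is the situation for which $B_k$ was designed.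

\begin{lemma}\label{lem:enter}
Let $i\in\{1,2,3\}$ and let $R\notin\mathcal Q$, $R'\in\mathcal Q$ be $i$-variants. Then $h_i(R)\in T_i$. If $x\in T_i$, then $\bar h(R,T_i)=1$.
\end{lemma}

\begin{proof}
Since $R'\in\mathcal Q$, we have $T_j\cap T_k=\emptyset$, and (Q2) holds for $j$ and $k$ in both profiles. The first claim follows from \eqref{eq:hk}. Let $x\in T_i$. We show $h_k(R)\in T_i$; exchanging $j$ and $k$ then gives $h_j(R)\in T_i$.

If $T_i\cap T_j\neq\emptyset$, then $h_k(R)\in T_i\cap T_j$ by \eqref{eq:hk}. So let $T_i\cap T_j=\emptyset$. Then $B_k(R)=A$, and voter $k$ leaves the set $T_k$. Moreover $x\notin T_j$, so $T_j=\{a_j\}$ and $x$ is the unique second choice of $j$. We claim that $T_i\cap T_k\ne\emptyset$. Otherwise (Q1) would hold in $R$, and (Q2) would hold as well, since it asks nothing of $i$ when $x\in T_i$; this contradicts $R\notin\mathcal Q$. There are three cases.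
\begin{itemize}
\item If $x\notin T_k$, then $T_k=\{a_k\}$ by (Q2), so $a_k\in T_i$ and $h_k(R)=a_k\in T_i$.
\item If $x\in T_k$ and $i$ moves after $k$, she leaves $T_i\cap T_k$, so $h_k(R)\in T_i$.
\item If $x\in T_k$ and $j$ moves after $k$, she faces $T_k$, which contains $x$ but not $a_j$, and leaves $\{x\}$. So $h_k(R)=x\in T_i$.\qedhere
\end{itemize}
\end{proof}

\subsection{Weak strategyproofness and the proof of Theorem~\ref{thm:four}}

\begin{proposition}\label{prop:sp}
The SDS $f$ is weakly strategyproof.
\end{proposition}

\begin{proof}
Let $R,R'$ be $i$-variants. It suffices to verify one of the following conditions: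
\begin{itemize}
\item[($\alpha$)] $h(R,U)>h(R',U)$ for some upper set $U$;
\item[($\beta$)] $h(R,U)\ge h(R',U)$ for all upper sets $U$;
\item[($\gamma$)] $d(R,U)>d(R',U)$ and $h(R,U)\ge h(R',U)$ for some upper set $U$.
\end{itemize}
Indeed, ($\alpha$) with \eqref{eq:d} and $\varepsilon>0$ gives $f(R,U)>f(R',U)$; ($\gamma$) with $\varepsilon<1$ gives the same; and ($\beta$) with \eqref{eq:d} gives $f(R,U)\ge f(R',U)$ for all upper sets $U$. In each case $f(R')\not\succ_if(R)$ by Lemma~\ref{lem:upper}.

Let $i\ge4$. Membership in $\mathcal Q$ and the sets $B_1,B_2,B_3$ depend only on voters $1,2,3$, so they agree for $R$ and $R'$. Either $h(R)=h(R')=x$, or $h=\bar h$ at both profiles and Lemma~\ref{lem:sdsp} applies to each of $h_1,h_2,h_3$. In both cases ($\beta$) holds.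

Let $i\in\{1,2,3\}$. There are four cases.

\emph{$R,R'\in\mathcal Q$.} Then $h(R)=h(R')=x$, and ($\beta$) holds.

\emph{$R,R'\notin\mathcal Q$.} Then $h=\bar h$ at both profiles, and Lemma~\ref{lem:outside} gives ($\beta$) or ($\gamma$) with $U=T_i$.

\emph{$R\in\mathcal Q$, $R'\notin\mathcal Q$.} If $x\in T_i$, then $h(R)=x$ lies in every upper set, and ($\beta$) holds. If $x\notin T_i$, then $U=\{a_i,x\}$ is an upper set by (Q2), and $h(R,U)=1$. If $\bar h(R',U)<1$, then ($\alpha$) holds. If $\bar h(R',U)=1$, Lemma~\ref{lem:leave} gives $h(R')=x=h(R)$, and ($\beta$) holds.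

\emph{$R\notin\mathcal Q$, $R'\in\mathcal Q$.} Here $h(R')=x$, and we use Lemma~\ref{lem:enter}. If $x\notin T_i$, then $h(R,T_i)\ge\frac13>0=h(R',T_i)$, and ($\alpha$) holds. If $x\in T_i$, then $h(R,T_i)=1$, so $h(R,U)=1$ for every upper set $U$, and ($\beta$) holds.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Let $f$ be the SDS of Definition~\ref{def:rule}. It is ex post efficient and weakly strategyproof by Propositions~\ref{prop:eff} and~\ref{prop:sp}. Since $m\ge4$, there are distinct alternatives $a_1,a_2,a_3\in A\setminus\{x\}$. Let $R^*$ be a profile in which each voter $i\in\{1,2,3\}$ ranks $a_i$ first, $x$ second and the remaining alternatives strictly below in any order, and in which voters $4,\dots,n$ have unique top $a_1$. Then $T(R^*)=\{a_1,a_2,a_3\}$ does not contain $x$. We have $R^*\in\mathcal Q$, so $h(R^*)=x$, and $d(R^*)=\frac13(a_1+a_2+a_3)$ because the first voter in each order selects her unique top. Hence $f(R^*,x)=\varepsilon$.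
\end{proof}

\begin{remark}
The hypothesis $m\ge4$ enters only in the choice of $R^*$; Propositions~\ref{prop:eff} and~\ref{prop:sp} do not use it. For $m=3$ the same SDS is still efficient and weakly strategyproof, in accordance with Theorem~\ref{thm:three}: a profile in $\mathcal Q$ with $x\notin T_1\cup T_2\cup T_3$ needs three distinct tops other than $x$, so for $m=3$ the alternative $x$ is top-ranked at every profile of $\mathcal Q$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{BL}
Felix Brandt and Patrick Lederer,
\emph{Weak Strategyproofness in Randomized Social Choice},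
arXiv:2412.11977 (2024).

\end{thebibliography}
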